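\title{More colors can increase the radius of the recoloring graph}

\begin{abstract}
The $k$-recoloring graph $\mathcal C_k(G)$ of a graph $G$ has the proper $k$-colorings of $G$ as vertices, two colorings being adjacent when they differ at a single vertex of $G$. One may expect that an additional color cannot increase the radius of this graph as long as it stays connected. We show that this fails for every $k\ge 3$, and by an unbounded factor. For each $\ell\ge 4$ we construct bipartite graphs $G$ on $n$ vertices such that $\mathcal C_k(G)$ is connected for all $k\ge3$, the radius of $\mathcal C_\ell(G)$ is $(\frac18+o(1))n^2$, and the radius of $\mathcal C_k(G)$ is at most $3n$ for every other $k\ge 3$.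
\end{abstract}

\section{The question and the answer}\label{sec:intro}

All graphs are finite. Let $[k]=\{1,\dots,k\}$. A \emph{$k$-coloring} of a graph $G$ is a map $V(G)\to[k]$ that gives different colors to adjacent vertices. The \emph{$k$-recoloring graph} $\mathcal C_k(G)$ has the $k$-colorings of $G$ as its vertices, and two of them are adjacent when they differ at exactly one vertex of $G$. A \emph{move} is a step along an edge of $\mathcal C_k(G)$: one vertex of $G$ receives a new color that is absent from its neighbors. The distance $d(\alpha,\beta)$ in $\mathcal C_k(G)$ is thus the least number of moves that turn $\alpha$ into $\beta$.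

In a connected graph $H$, the \emph{eccentricity} of a vertex $x$ is $\max_y d(x,y)$; the \emph{radius} $\operatorname{rad}H$ and the \emph{diameter} $\operatorname{diam}H$ are the least and the largest eccentricity. The triangle inequality gives $\operatorname{rad}H\le\operatorname{diam}H\le2\operatorname{rad}H$. So $\operatorname{rad}\mathcal C_k(G)$ is the number of moves that suffice to reach every $k$-coloring from the best starting coloring. We study the following question from the paper of Cambie, Cames van Batenburg and Cranston~\cite{CCC}.

\begin{quote}
Let $k\ge3$ and let $G$ be a graph such that $\mathcal C_k(G)$ and $\mathcal C_{k+1}(G)$ are both connected. Is it necessarily true that $\operatorname{rad}\mathcal C_k(G)\ge\operatorname{rad}\mathcal C_{k+1}(G)$?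
\end{quote}

The simplest graphs suggest that the answer is yes. If $G$ has $n$ vertices and no edges, the distance between two colorings is the number of vertices at which they differ, and the radius is $n$ for every $k\ge2$. If $G$ is a single edge and $k\ge3$, exchanging the colors of the two ends takes three moves and every other change takes at most two, so the radius is $3$. If $G$ is a path on $2M$ vertices, the radius is at least $M^2/2$ for three colors and at most $3M$ for four (Example~\ref{ex:path}). There is also a general reason. Every $k$-coloring is a $(k+1)$-coloring and every move with $k$ colors is a move with $k+1$ colors, so the new color can only shorten the distance between two $k$-colorings. The argument says nothing about the colorings that use the new color. We construct graphs in which some of these are very far from almost everything else.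

For integers $m\ge1$ and $M\ge3$, let $G_{m,M}$ be the graph with vertices $x_1,\dots,x_{2M}$, $a_1,\dots,a_m$, $b_1,\dots,b_m$ and edges
\begin{itemize}
\item $x_jx_{j+1}$ for $1\le j<2M$;
\item $a_ix_j$ for all $i$ and all odd $j$, and $b_ix_j$ for all $i$ and all even $j$;
\item $a_ib_j$ for all $i\ne j$.
\end{itemize}
We call $x_1\cdots x_{2M}$ \emph{the path}, and $x_j$ an \emph{odd} or \emph{even vertex} according to the parity of $j$. The graph has $n=2M+2m$ vertices. It is bipartite, with parts
\[
P=\{x_j: j\text{ odd}\}\cup\{b_1,\dots,b_m\},\qquad Q=\{x_j:j\text{ even}\}\cup\{a_1,\dots,a_m\},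
\]
and $|P|=|Q|=n/2$.

\begin{theorem}\label{thm:main}
Let $m\ge1$, $M\ge3$, $G=G_{m,M}$, $n=2M+2m$ and $\ell=m+3$.
\begin{enumerate}
\item[(i)] $\mathcal C_k(G)$ is connected for every $k\ge3$.
\item[(ii)] $n\le\operatorname{rad}\mathcal C_k(G)\le\frac52n$ for $3\le k<\ell$, and $n\le\operatorname{rad}\mathcal C_k(G)\le3n$ for $k>\ell$.
\item[(iii)] $\displaystyle\frac{(M-1)(M-2)}2+1\;\le\;\operatorname{rad}\mathcal C_\ell(G)\;\le\;\frac{M(M+1)}2+2m+\frac32n$.
\end{enumerate}
\end{theorem}

For fixed $m$ and $M\to\infty$ we have $M=n/2-m$, and both bounds in (iii) are $M^2/2+O(M)$. Hence $\operatorname{rad}\mathcal C_\ell(G)=(\frac18+o(1))n^2$, while $\operatorname{rad}\mathcal C_k(G)$ is linear in $n$ for every other $k\ge3$.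

\begin{corollary}\label{cor:answer}
For every $k\ge3$, the graph $G=G_{k-2,\,k+14}$ has $\mathcal C_k(G)$ and $\mathcal C_{k+1}(G)$ connected and $\operatorname{rad}\mathcal C_k(G)<\operatorname{rad}\mathcal C_{k+1}(G)$.
\end{corollary}

\begin{proof}
Here $\ell=k+1$ and $n=4k+24$. By Theorem~\ref{thm:main},
\[
\operatorname{rad}\mathcal C_k(G)\le 10k+60<\frac{k^2+25k}2+79=\frac{(k+13)(k+12)}2+1\le\operatorname{rad}\mathcal C_{k+1}(G).\qedhere
\]
\end{proof}

For $k=3$ this graph is a path on $34$ vertices together with two more vertices, and $\operatorname{rad}\mathcal C_3(G)\le90<121\le\operatorname{rad}\mathcal C_4(G)$.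

One general observation will be used twice, and it gives the lower bounds in~(ii) at once.

\begin{lemma}\label{lem:perm}
Let $G$ be a graph on $n$ vertices. For every permutation $\sigma$ of $[k]$, the map $\gamma\mapsto\sigma\circ\gamma$ is an automorphism of $\mathcal C_k(G)$. If $k\ge2$ and $\mathcal C_k(G)$ is connected, then $\operatorname{rad}\mathcal C_k(G)\ge n$.
\end{lemma}

\begin{proof}
Renaming the colors preserves properness and the set of vertices at which two colorings differ. If $\sigma$ is a cyclic shift of $[k]$, it has no fixed point, so $\sigma\circ\gamma$ differs from $\gamma$ at all $n$ vertices; a move changes one vertex, so $d(\gamma,\sigma\circ\gamma)\ge n$ for every $\gamma$.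
\end{proof}

Every upper bound below is proved by leading an arbitrary coloring to one fixed coloring, so part~(i) comes with the upper bounds in (ii) and~(iii). Section~\ref{sec:small} explains the construction in the case $m=1$. Section~\ref{sec:height} treats $3$-colorings of a path, Sections~\ref{sec:linear} and~\ref{sec:critical} prove (ii) and~(iii), and Section~\ref{sec:more} collects further consequences.

\section{Confining a path to three colors}\label{sec:small}

A long path is slow to recolor with three colors and fast with four. To make $\ell=m+3$ the slow number of colors, we want $m$ colors to be occupied elsewhere, so that the path is left with three. The first attempt is the graph $J$ obtained by joining every vertex of the path to every vertex of a clique on $v_1,\dots,v_m$. It fails because of the hypothesis on $\mathcal C_{\ell-1}$. In an $(m+2)$-coloring of $J$ the clique takes $m$ colors and the path alternates between the other two, so every vertex sees all colors but its own, no move is possible, and $\mathcal C_{m+2}(J)$ is disconnected.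

The graph $G_{m,M}$ arises from $J$ by splitting each $v_i$ into two nonadjacent vertices $a_i$ and $b_i$; identifying $a_i$ with $b_i$ for all $i$ gives $J$ back. The colorings of $G_{m,M}$ in which each $a_i$ has the color of $b_i$ are the colorings of $J$, so the confinement of the path survives. On the other hand $G_{m,M}$ is bipartite, and its colorings with two colors will serve as hubs for every $k\ge3$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.1,yscale=0.8,v/.style={circle,draw,inner sep=1.5pt,minimum size=5mm}]
\foreach \p/\q/\y in {1/1/0.6,2/2/-0.6,3/3/0.6,4/1/-0.6,5/2/0.6,6/3/-0.6,7/1/0.6,8/2/-0.6}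
  \node[v] (x\p) at (\p,\y) {$\q$};
\node[v,label=above:{$a_1$}] (a) at (4,2.2) {$4$};
\node[v,label=below:{$b_1$}] (b) at (5,-2.2) {$4$};
\draw[thick] (x1)--(x2)--(x3)--(x4)--(x5)--(x6)--(x7)--(x8);
\foreach \p in {1,3,5,7} \draw (a)--(x\p);
\foreach \p in {2,4,6,8} \draw (b)--(x\p);
\end{tikzpicture}
\caption{The graph $G_{1,4}$ with a $4$-coloring. The thick zigzag is the path $x_1\cdots x_8$, from left to right; $a_1$ is joined to the odd vertices and $b_1$ to the even ones. Every vertex except $x_1$ and $x_8$ sees all three other colors.}\label{fig:G14}
\end{figure}

Take $m=1$, so that $\ell=4$, and write $a=a_1$, $b=b_1$.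

\emph{Three colors.} Suppose first that $a$ and $b$ have different colors, say $1$ and $2$. The even vertices avoid the color $2$ of $b$, and $a$ has color $1$, so all odd vertices can be recolored $2$. Now all neighbors of even vertices have color $2$, so all even vertices can be recolored $1$. After at most $2M$ moves $P$ has color $2$ and $Q$ has color $1$. If instead $a$ and $b$ share a color, the path has only two colors left and alternates between them; giving $a$ the color of $x_2$ and $b$ the color of $x_1$ again makes $P$ and $Q$ monochromatic. So every $3$-coloring is close to a coloring with two colors.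

\emph{Four colors.} Give $a$ and $b$ the color $4$ and color the path $1,2,3,1,2,3,\dots$, as in Figure~\ref{fig:G14} for $M=4$. As long as $a$ and $b$ keep the color $4$, the path uses only $1,2,3$, and an inner vertex of the path can move only when its two neighbors on the path have the same color. The vertex $a$ can move only when one of $1,2,3$ has disappeared from the odd vertices. At the start only $x_1$ and $x_8$ can move, and changes travel inward from the ends:
\[
\begin{array}{l|cccccccc}
 &x_1&x_2&x_3&x_4&x_5&x_6&x_7&x_8\\\hline
\text{start}&1&2&3&1&2&3&1&2\\
x_1\to3&3&2&3&1&2&3&1&2\\
x_8\to3&3&2&3&1&2&3&1&3\\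
x_7\to2&3&2&3&1&2&3&2&3
\end{array}
\]
The odd vertices now have colors $3,3,2,2$, and $a$ can take the color $1$. Proposition~\ref{prop:escape} shows that these three preparatory moves cannot be reduced, and that for general $M$ at least $(M-1)(M-2)/2$ are needed.

\emph{Five or more colors.} Even if $a$ and $b$ share a color, the path has four colors at its disposal. A path vertex has at most two neighbors on the path, so it can always leave its color, and nothing is stuck.

\section{Heights of three-colorings of a path}\label{sec:height}

To count moves on a path with three colors we need a quantity that a move changes by little and that is large for the coloring $1,2,3,1,2,3,\dots$. Read the three colors as points on a circle. A coloring of the path then winds around the circle, and unwinding it gives an integer-valued function.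

In this section colorings are proper colorings of the path $x_1\cdots x_{2M}$ with a set of three colors, identified with $\mathbb Z/3\mathbb Z$. A \emph{height function} is a map $h\colon[2M]\to\mathbb Z$ with
\[
|h(j+1)-h(j)|=1\quad(1\le j<2M),\qquad h(j)\equiv j\pmod 2\quad(1\le j\le 2M).
\]
Giving $x_j$ the color $h(j)\bmod 3$ defines a proper coloring $\varphi$, and we say that $h$ is a height function \emph{of} $\varphi$. Every coloring $\varphi$ has one: $h(1)$ is prescribed modulo $2$ and modulo $3$, hence free up to a multiple of $6$, and each step $h(j+1)-h(j)=\pm1$ is then determined by $\varphi(x_{j+1})-\varphi(x_j)$, which is $1$ or $-1$ modulo $3$. Two height functions of $\varphi$ therefore differ by a constant. The parity condition makes any two height functions differ by an even number at each index, which matches the size of a move.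

\begin{lemma}\label{lem:height}
\begin{enumerate}
\item[(a)] Let $h$ be a height function of $\varphi$, and let $\varphi'$ arise from $\varphi$ by a move at $x_j$. Then changing $h(j)$ by $2$ or by $-2$, and nothing else, gives a height function of $\varphi'$.
\item[(b)] If $h$ and $h'$ are height functions of $\varphi$ and $\varphi'$, then $\varphi$ can be turned into $\varphi'$ by $\frac12\sum_j|h(j)-h'(j)|$ moves.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The neighbors of $x_j$ avoid its old and its new color, so they have the third color. If there are two neighbors, their heights lie in $\{h(j)-1,h(j)+1\}$ and are congruent modulo $3$, hence equal. So all neighbors have one height $t$, and $h(j)=t+\varepsilon$ with $\varepsilon=\pm1$. The new color is neither $t$ nor $t+\varepsilon$ modulo $3$, so it is $t-\varepsilon$. Replacing $h(j)$ by $t-\varepsilon$ gives the required function.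

(b) We use induction on the even number $s=\sum_j|h(j)-h'(j)|$. If $s=0$ then $\varphi=\varphi'$. Let $s>0$. Moves are reversible, so we may exchange $h$ and $h'$ and assume that $D=\{j:h(j)>h'(j)\}$ is nonempty. Choose $j\in D$ with $h(j)$ largest; by parity $h(j)\ge h'(j)+2$. If an index $i=j\pm1$ had $h(i)=h(j)+1$, then $h'(i)\le h'(j)+1\le h(j)-1<h(i)$, so $i\in D$ with $h(i)>h(j)$, against the choice of $j$. Hence all neighbors of $x_j$ have height $h(j)-1$, and lowering $h(j)$ by $2$ gives a height function. Its coloring differs from $\varphi$ exactly at $x_j$, and $s$ has dropped by $2$.
\end{proof}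

Since heights are determined only up to a constant, we compare the two halves of the path. The \emph{winding} of a coloring $\varphi$ with height function $h$ is
\begin{equation}\label{eq:W}
W(\varphi)=\sum_{j=M+1}^{2M}h(j)-\sum_{j=1}^{M}h(j)=\sum_{j=1}^{M}\bigl(h(2M+1-j)-h(j)\bigr).
\end{equation}
Both halves have $M$ vertices, so $W(\varphi)$ does not depend on the choice of $h$. By Lemma~\ref{lem:height}(a),
\begin{equation}\label{eq:step}
\text{a move changes $W$ by exactly $2$ or $-2$.}
\end{equation}
The coloring $\varphi^+$ with height function $h(j)=j$ has $W(\varphi^+)=\sum_{j=1}^M(2M+1-2j)=M^2$.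

\begin{example}\label{ex:path}
Let $G$ be the path on $2M$ vertices. By Lemma~\ref{lem:height}(b), $\mathcal C_3(G)$ is connected. The coloring $\varphi^-$ with height function $h(j)=-j$ has winding $-M^2$, so \eqref{eq:step} gives $d(\varphi^+,\varphi^-)\ge M^2$ and $\operatorname{rad}\mathcal C_3(G)\ge\frac12\operatorname{diam}\mathcal C_3(G)\ge M^2/2$. With four colors, start from any coloring; recolor each even vertex of color $1$ with one of the three other colors that its neighbors leave free, then all odd vertices with $1$, then all even vertices with $2$. This reaches a fixed coloring in at most $3M$ moves, so $\operatorname{rad}\mathcal C_4(G)\le3M$.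
\end{example}

\section{Flat, loose and tight colorings}\label{sec:linear}

From now on $G=G_{m,M}$ and $k\ge3$. For a $k$-coloring $\gamma$ of $G$, let $A$ and $B$ be the sets of colors on the $a_i$ and on the $b_i$, and let $X_{\mathrm o}$ and $X_{\mathrm e}$ be the sets of colors on the odd and on the even vertices. Every $a_i$ is adjacent to every odd vertex and every $b_i$ to every even vertex, so
\begin{equation}\label{eq:disj}
X_{\mathrm o}\cap A=\emptyset,\qquad X_{\mathrm e}\cap B=\emptyset .
\end{equation}
We call $\gamma$ \emph{flat of type $(c,d)$} if it is constant $c$ on $P$ and constant $d$ on $Q$ (then $c\ne d$), and \emph{path-flat} if $|X_{\mathrm o}|=|X_{\mathrm e}|=1$. In the proofs below, ``recolor a set with $c$'' means to move, one after the other, those of its vertices that do not yet have color $c$. The sets in question are independent, so this is legal as soon as $c$ is absent from their neighbors.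

\begin{lemma}\label{lem:flat}
Any two flat colorings are at distance at most $\frac32n$ in $\mathcal C_k(G)$.
\end{lemma}

\begin{proof}
Let the types be $(c,d)$ and $(c',d')$. If $c'\ne d$, recolor $P$ with $c'$ and then $Q$ with $d'$. If $d'\ne c$, recolor $Q$ with $d'$ and then $P$ with $c'$. Both take at most $n$ moves. Otherwise $(c',d')=(d,c)$. As $k\ge3$, there is a third color $e$; recolor $P$ with $e$, then $Q$ with $c$, then $P$ with $d$, in $2|P|+|Q|=\frac32n$ moves.
\end{proof}

\begin{lemma}\label{lem:pathflat}
A path-flat coloring can be made flat in at most $2m$ moves.
\end{lemma}

\begin{proof}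
Let $X_{\mathrm o}=\{c\}$ and $X_{\mathrm e}=\{d\}$. Then $c\ne d$, and $d\notin B$ by~\eqref{eq:disj}. The neighbors of $a_i$ are odd vertices and vertices $b_j$, none of color $d$, so we can recolor all $a_i$ with $d$. Now $Q$ has color $d$, and we recolor all $b_i$ with $c$.
\end{proof}

It remains to make the path flat. This is cheap if all odd vertices can jump to a common color at once, that is, if some color is absent from all their neighbors, or if the same holds for the even vertices. Call $\gamma$ \emph{loose} if $A\cup X_{\mathrm e}\ne[k]$ or $B\cup X_{\mathrm o}\ne[k]$, and \emph{tight} otherwise.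

\begin{lemma}\label{lem:loose}
A loose coloring can be made flat in at most $n$ moves.
\end{lemma}

\begin{proof}
The map exchanging $x_j$ with $x_{2M+1-j}$ and $a_i$ with $b_i$ is an automorphism of $G$ that exchanges the two conditions, so we may assume that there is a color $c\notin A\cup X_{\mathrm e}$. Recolor all odd vertices with $c$. Let $d$ be the color of $x_2$; then $d\ne c$ because $c\notin X_{\mathrm e}$, and $d\notin B$ by~\eqref{eq:disj}. Recolor all even vertices with $d$. The coloring is path-flat after at most $2M$ moves, and Lemma~\ref{lem:pathflat} gives a total of at most $2M+2m=n$.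
\end{proof}

The next lemma is where the edges $a_ib_j$ enter: they force a tight coloring to spend exactly $m$ colors outside the path.

\begin{lemma}\label{lem:tight}
Let $\gamma$ be a tight $k$-coloring. Then $A=B$, $|A|=m$, and $X_{\mathrm o}=X_{\mathrm e}=[k]\setminus A$. Moreover $k\ge m+3$.
\end{lemma}

\begin{proof}
Tightness gives $[k]\setminus A\subseteq X_{\mathrm e}$ and $[k]\setminus B\subseteq X_{\mathrm o}$. Together with~\eqref{eq:disj},
\[
X_{\mathrm o}\subseteq[k]\setminus A\subseteq X_{\mathrm e}\subseteq[k]\setminus B\subseteq X_{\mathrm o}.
\]
So these four sets equal one set $X$, and $A=B$. Suppose that $a_i$ and $a_{i'}$ have the same color. It lies in $B$, so it is the color of some $b_j$; this $b_j$ is adjacent to neither $a_i$ nor $a_{i'}$, which forces $i=j=i'$. Hence $|A|=m$ and $|X|=k-m$. The adjacent vertices $x_1,x_2$ show $|X|\ge2$. If $|X|=2$, the path alternates between two colors and $|X_{\mathrm o}|=1\ne|X|$. So $k-m\ge3$.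
\end{proof}

\begin{lemma}\label{lem:release}
If $k\ge m+4$, a tight coloring can be made loose in at most $n/2$ moves.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:tight}, $X=[k]\setminus A=[k]\setminus B$ has at least four elements. Fix $c\in X$. An even vertex of color $c$ has at most two neighbors on the path, so one of the at least three colors of $X\setminus\{c\}$ is absent from them; it is absent from the $b_i$ as well. Recolor each even vertex of color $c$ in this way. Even vertices are pairwise nonadjacent, so these at most $M\le n/2$ moves do not interfere. Afterwards $c\notin A\cup X_{\mathrm e}$.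
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(i) for $k\ne\ell$, and of (ii)]
Let $\alpha$ be flat of type $(1,2)$ and let $\gamma$ be any $k$-coloring. If $3\le k<\ell$, then $\gamma$ is loose by Lemma~\ref{lem:tight}, and Lemmas~\ref{lem:loose} and~\ref{lem:flat} give $d(\gamma,\alpha)\le n+\frac32n$. If $k>\ell$, Lemmas~\ref{lem:release}, \ref{lem:loose} and~\ref{lem:flat} give $d(\gamma,\alpha)\le\frac12n+n+\frac32n$. So $\mathcal C_k(G)$ is connected and $\alpha$ has eccentricity at most $\frac52n$ or $3n$, respectively. The lower bound $n$ is Lemma~\ref{lem:perm}.
\end{proof}

\section{The critical number of colors}\label{sec:critical}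

Let $k=\ell=m+3$. Tight colorings can now occur, and they leave exactly three colors to the path, one too few for Lemma~\ref{lem:release}.

\begin{proof}[Proof of Theorem~\ref{thm:main}(i) for $k=\ell$, and of the upper bound in (iii)]
Let $\alpha$ be flat of type $(1,2)$ and let $\gamma$ be any $\ell$-coloring. If $\gamma$ is loose, then $d(\gamma,\alpha)\le n+\frac32n$ as before, and $n=2M+2m\le\frac{M(M+1)}2+2m$ because $M\ge3$.

Let $\gamma$ be tight. By Lemma~\ref{lem:tight} the path is colored from the set $X=[\ell]\setminus A=[\ell]\setminus B$ of three colors, and every move of the path within $X$ is a move in $G$. Let $h$ be a height function of the coloring of the path. Since $|h(j)-h(M)|\le|j-M|$, the cheap target is a path-flat coloring that agrees with $h$ at the middle vertex $x_M$. Put $h^*(j)=h(M)$ if $j\equiv M\pmod2$ and $h^*(j)=h(M)+1$ otherwise. This is a height function, and $|h(j)-h^*(j)|$ is at most $|j-M|$ in the first case and at most $|j-M|+1$ in the second, which occurs for $M$ indices. As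
\[
\sum_{j=1}^{2M}|j-M|=\frac{(M-1)M}2+\frac{M(M+1)}2=M^2,
\]
Lemma~\ref{lem:height}(b) leads to a path-flat coloring in at most $\frac12(M^2+M)$ moves. Lemmas~\ref{lem:pathflat} and~\ref{lem:flat} add at most $2m+\frac32n$ moves to reach $\alpha$.
\end{proof}

For the lower bound, let $\Lambda$ be the set of $\ell$-colorings in which $a_i$ and $b_i$ both have color $3+i$ for $1\le i\le m$. By~\eqref{eq:disj}, a coloring in $\Lambda$ uses only the colors $1,2,3$ on the path; we read them modulo $3$, so that heights and the winding $W$ are defined on $\Lambda$. Let $\beta\in\Lambda$ be the coloring whose restriction to the path is $\varphi^+$, so $x_j$ has the color in $\{1,2,3\}$ congruent to $j$, and $W(\beta)=M^2$. The winding controls only walks that stay in $\Lambda$; once some $a_i$ or $b_i$ has moved, a further color may become available to half of the path. The point is that the path must be almost unwound before this can happen.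

\begin{proposition}\label{prop:escape}
If $\alpha$ is an $\ell$-coloring with $\alpha\notin\Lambda$, then $d(\beta,\alpha)\ge\frac{(M-1)(M-2)}2+1$.
\end{proposition}

\begin{proof}
Take a sequence of moves from $\beta$ to $\alpha$. Let $\lambda\in\Lambda$ be the coloring just before the first move that leaves $\Lambda$, and let $t$ be the number of moves from $\beta$ to $\lambda$. These moves keep the colors of all $a_i$ and $b_i$, so they are moves of the path within $\{1,2,3\}$, and \eqref{eq:step} gives $2t\ge M^2-W(\lambda)$. We show that $W(\lambda)\le3M-2$.

A move at a path vertex stays in $\Lambda$, so the move that leaves $\Lambda$ recolors some $a_i$ or $b_i$. Suppose it is $a_i$. Its new color is not its old color $3+i$, and it is not $3+j$ for $j\ne i$, which is the color of the neighbor $b_j$. So the new color lies in $\{1,2,3\}$ and is absent from all odd vertices of $\lambda$.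

Let $h$ be a height function of $\lambda$ on the path and let $v$ be its least value at an odd index. The values $h(1),h(3),h(5),\dots$ change by $0$ or $\pm2$ from one to the next. If one of them were at least $v+4$, then $v$, $v+2$ and $v+4$ would all occur among them; these numbers represent all residues modulo $3$, so all three colors would appear on odd vertices. Hence $h$ takes values in $\{v,v+2\}$ at odd indices. Every even vertex has an odd neighbor, so $h$ takes values in $\{v-1,v+1,v+3\}$ at even indices. Therefore
\begin{equation}\label{eq:three}
|h(i')-h(j')|\le3\qquad\text{whenever } i'\not\equiv j'\pmod2 .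
\end{equation}
If the move recolors $b_i$, the same argument with ``odd'' and ``even'' exchanged, and $a_j$ in place of $b_j$, again gives~\eqref{eq:three}.

The indices $j$ and $2M+1-j$ have opposite parity. So in the last sum of~\eqref{eq:W} each term with $j\le M-1$ is at most $3$, and the term $h(M+1)-h(M)$ is at most $1$. Thus $W(\lambda)\le3(M-1)+1=3M-2$ and
\[
2t\ge M^2-3M+2=(M-1)(M-2).
\]
The move that leaves $\Lambda$ is one more.
\end{proof}

In the example of Section~\ref{sec:small}, with $M=4$, the heights go from $1,2,3,4,5,6,7,8$ to $3,2,3,4,5,6,5,6$, and the winding from $16=M^2$ to $10=3M-2$ in three steps of $2$.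

Proposition~\ref{prop:escape} bounds the eccentricity of every coloring outside $\Lambda$, which would suffice for the diameter. The radius requires a distant coloring for every starting point, including those inside $\Lambda$, about which the proposition says nothing. For these we use a renamed copy of $\Lambda$ disjoint from it.

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:main}(iii)]
Let $\alpha$ be any $\ell$-coloring. If $\alpha\notin\Lambda$, apply Proposition~\ref{prop:escape}. If $\alpha\in\Lambda$, let $\tau$ be the transposition of the colors $1$ and $4$. The coloring $\tau\circ\alpha$ gives $a_1$ the color $1$, so it is not in $\Lambda$. By Lemma~\ref{lem:perm} and Proposition~\ref{prop:escape},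
\[
d(\tau\circ\beta,\alpha)=d(\beta,\tau\circ\alpha)\ge\frac{(M-1)(M-2)}2+1 .
\]
So every vertex of $\mathcal C_\ell(G)$ has at least this eccentricity, and the proof of Theorem~\ref{thm:main} is complete.
\end{proof}

\begin{remark}
Each part of the construction is needed. If the edges $a_ib_i$ were added, then $A\cap B=\emptyset$ always, the set $\Lambda$ would be empty, and the chain of inclusions in Lemma~\ref{lem:tight}, which forces $A=B$, would exclude tight colorings altogether. If the edges $a_ib_j$ were omitted, all $a_i$ and $b_j$ could share one color, and the path would be confined to three colors at $k=4$ whatever $m$ is. The hypothesis $m\ge1$ provides the vertex $a_1$ and the color $4$ in the last step, $M\ge3$ is used only to compare the loose and the tight case in the upper bound of~(iii), and $k\ge3$ is used for the third color in Lemma~\ref{lem:flat}.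
\end{remark}

\section{Further consequences}\label{sec:more}

\subsection*{The size of the failure, and the diameter}

\begin{corollary}\label{cor:ratio}
Fix $k\ge3$, let $G=G_{k-2,M}$ with $n$ vertices, and let $M\to\infty$. Then
\[
\frac{\operatorname{rad}\mathcal C_{k+1}(G)}{\operatorname{rad}\mathcal C_k(G)}\ge\Bigl(\frac1{20}-o(1)\Bigr)n .
\]
Moreover $\operatorname{diam}\mathcal C_k(G)\le5n$ and $\operatorname{diam}\mathcal C_{k+1}(G)\ge\frac{(M-1)(M-2)}2+1$, so $\operatorname{diam}\mathcal C_k(G)<\operatorname{diam}\mathcal C_{k+1}(G)$ for all large $M$.
\end{corollary}

\begin{proof}
Here $\ell=k+1$, so $\operatorname{rad}\mathcal C_k(G)\le\frac52n$ and $\operatorname{rad}\mathcal C_{k+1}(G)=(\frac18+o(1))n^2$ by Theorem~\ref{thm:main}. The bounds on the diameters follow from $\operatorname{rad}\le\operatorname{diam}\le2\operatorname{rad}$, and $5n=10M+10(k-2)$ is linear in $M$.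
\end{proof}

By Lemma~\ref{lem:perm}, the linear order of $\operatorname{rad}\mathcal C_k(G)$ here is the smallest possible.

\subsection*{Several critical numbers of colors}

The \emph{Cartesian product} of graphs $H_1,\dots,H_r$ has vertex set $V(H_1)\times\dots\times V(H_r)$, two tuples being adjacent when they differ in one coordinate and are adjacent there. A walk in the product is an interleaving of walks in the factors, so the distance between two tuples is the sum of the distances between their coordinates. Consequently a product of connected graphs is connected, the eccentricity of a tuple is the sum of the eccentricities of its coordinates, and the radius is the sum of the radii. A coloring of a disjoint union of graphs is a tuple of colorings of the pieces and a move acts on one piece, so the $k$-recoloring graph of a disjoint union is the Cartesian product of the $k$-recoloring graphs.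

\begin{corollary}\label{cor:spikes}
Let $S\subset\{4,5,\dots\}$ be finite and nonempty, let $M\ge3$, and let $H_M$ be the disjoint union of the graphs $G_{\ell-3,M}$ with $\ell\in S$, with $n_M=\sum_{\ell\in S}(2M+2\ell-6)$ vertices. Then $\mathcal C_k(H_M)$ is connected for all $k\ge3$, and
\[
\operatorname{rad}\mathcal C_k(H_M)\le3n_M\quad(k\ge3,\ k\notin S),\qquad
\operatorname{rad}\mathcal C_k(H_M)\ge\tfrac{(M-1)(M-2)}2+1\quad(k\in S).
\]
As $M\to\infty$, the radius is linear in $n_M$ for each $k\ge3$ outside $S$ and quadratic in $n_M$ for each $k\in S$.
\end{corollary}

\begin{proof}
Apply Theorem~\ref{thm:main} to each piece and add the radii. If $k\notin S$, each piece contributes at most three times its number of vertices, and the radius is at least $n_M$ by Lemma~\ref{lem:perm}. If $k\in S$, the piece $G_{k-3,M}$ contributes $M^2/2+O(M)$, with the stated lower bound, and the others contribute $O(M)$. Finally, $n_M=2|S|M+O(1)$.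
\end{proof}

\subsection*{Two colors}

Among the integers $k\ge2$, the inequality fails for some graph exactly when $k\ge3$: Corollary~\ref{cor:answer} gives one direction, and the following gives the other. As usual, a connected graph has at least one vertex.

\begin{proposition}\label{prop:two}
If $G$ has $n$ vertices and $\mathcal C_2(G)$ is connected, then $G$ has no edges and $\operatorname{rad}\mathcal C_2(G)=\operatorname{rad}\mathcal C_3(G)=n$.
\end{proposition}

\begin{proof}
Let $\gamma$ be a $2$-coloring and suppose that $uv$ is an edge. In any $2$-coloring the only color other than that of $u$ is the color of $v$, so $u$ is never recolored. The coloring obtained from $\gamma$ by exchanging the two colors differs from $\gamma$ at $u$, so it lies in another component of $\mathcal C_2(G)$, a contradiction. Hence $G$ has no edges. For $k\ge2$ any two $k$-colorings are then joined by at most $n$ moves, and Lemma~\ref{lem:perm} gives $\operatorname{rad}\mathcal C_k(G)=n$.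
\end{proof}

\begin{thebibliography}{1}

\bibitem{CCC}
Stijn Cambie, Wouter Cames van Batenburg and Daniel W. Cranston,
\emph{Sharp Bounds on Lengths of Linear Recolouring Sequences},
arXiv:2412.19695 (2024).

\end{thebibliography}
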